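\title{Finitely many blowups do not account for the failures of a weighted Caro--Wei bound}

\begin{abstract}
Let $\sigma<1$, and let the vertices of a graph $G$ carry weights $f(v)\le 1/(d(v)+1-\sigma)$ such that every clique has total weight at most $1$. For $\sigma\le 1/2$ the independence number of $G$ is known to be at least the total weight. We consider the conjecture that for every $\sigma<1$ the same holds once we exclude subgraphs that are clique blowups of graphs from a finite list and whose weight exceeds their independence number. We disprove it for every $\sigma\in(8/9,1)$, with counterexamples of independence number $3$ in which every proper induced subgraph satisfies the desired inequality. Independence number $3$ is least possible: for graphs of independence number at most $2$, the list of all graphs on at most $520$ vertices works for every $\sigma<1$.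
\end{abstract}

\section{Introduction}\label{sec:intro}

Graphs are finite and simple. For a vertex $v$ of a graph $G$ we write $N(v)$ for its set of neighbors, $N[v]=N(v)\cup\{v\}$, and $d(v)=|N(v)|$; a subscript indicates that the graph is not $G$. We write $\alpha(G)$ for the largest size of an independent set, $G[S]$ for the subgraph induced on $S\subseteq V(G)$, and $f(S)=\sum_{v\in S}f(v)$ for a function $f\colon V(G)\to\mathbb R$. Subgraphs need not be induced.

The Caro--Wei bound states that $\alpha(G)\ge\sum_{v}1/(d(v)+1)$: in a uniformly random ordering of $V(G)$ the vertices that precede all their neighbors form an independent set, and $v$ belongs to it with probability $1/(d(v)+1)$. Equality holds for disjoint unions of cliques, so the $1$ in the denominator cannot be replaced by $1-\sigma$ with $\sigma>0$: on the complete graph $K_n$ the weights $1/(n-\sigma)$ add up to more than $1$. One may ask whether cliques are the only reason. To make this precise, we allow any weights below the improved bound and require that no clique be overloaded.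

Let $\sigma<1$. A function $f\colon V(G)\to\mathbb R$ is a \emph{$\sigma$-weighting} of $G$ if
\[
f(v)\le \frac{1}{d(v)+1-\sigma}\ \text{ for every vertex } v,\qquad f(K)\le 1\ \text{ for every clique } K\subseteq V(G).
\]
A subgraph $H$ of $G$ is \emph{heavy} if $f(V(H))>\alpha(H)$. The degrees in the first condition are always degrees in $G$. A $\sigma$-weighting is also a $\sigma'$-weighting for $\sigma\le\sigma'<1$, so the statement ``$G$ is not heavy'' becomes stronger as $\sigma$ grows. The following strengthening of the Caro--Wei bound is known. It serves only as background; our proofs do not use it.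

\begin{theorem}\label{thm:half}
If $f$ is a $\frac12$-weighting of a graph $G$, then $\alpha(G)\ge f(V(G))$.
\end{theorem}

Beyond $\sigma=1/2$ new obstructions appear, and they come in families. A \emph{blowup} of a graph $F$ is obtained by replacing each vertex $x$ of $F$ with a nonempty clique $Q_x$, where vertices of different cliques $Q_x$ and $Q_y$ are adjacent if and only if $xy\in E(F)$.

\begin{example}\label{ex:c5}
In the $5$-cycle $u\,a_1\,b_1\,b_2\,a_2\,u$ replace $a_1$ and $a_2$ with cliques $A_1$ and $A_2$ of size $n\ge1$. The resulting graph $G$ has $\alpha(G)=2$, the vertex $u$ has degree $2n$, and all other vertices have degree $n+1$. Put $\varepsilon=1-\sigma$ and $f(v)=1/(d(v)+\varepsilon)$. The maximal cliques $A_i\cup\{u\}$, $A_i\cup\{b_i\}$ and $\{b_1,b_2\}$ have at most $n+1$ vertices, each of weight at most $1/(n+1+\varepsilon)$, so $f$ is a $\sigma$-weighting. The total weight is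
\[
\frac{2(n+1)}{n+1+\varepsilon}+\frac1{2n+\varepsilon}=2-\frac{2\varepsilon}{n+1+\varepsilon}+\frac1{2n+\varepsilon},
\]
which exceeds $2$ exactly when $n+1+\varepsilon>2\varepsilon(2n+\varepsilon)$. For $n=1$ this reads $(2\varepsilon-1)(\varepsilon+2)<0$, so $C_5$ is heavy for every $\sigma>1/2$, and the constant in Theorem~\ref{thm:half} cannot be increased. For $\varepsilon\le 1/4$, that is, for $\sigma\ge 3/4$, the inequality holds for every $n$.
\end{example}

Thus there are arbitrarily large heavy graphs, but those of Example~\ref{ex:c5} all follow one pattern, $C_5$, just as the cliques are the blowups of the pattern $K_1$. It is natural to guess that more patterns are needed as $\sigma$ approaches $1$, but only finitely many for each $\sigma$. This is the following conjecture from the paper of Kelly and Postle~\cite{KP}.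

\medskip
\noindent\textbf{Conjecture.} \emph{For every $\sigma<1$ there is a finite set $\mathcal H$ of graphs with the following property: if $f$ is a $\sigma$-weighting of a graph $G$, and $G$ has no heavy subgraph isomorphic to a blowup of a graph in $\mathcal H$, then $\alpha(G)\ge f(V(G))$.}
\medskip

For $\sigma\le1/2$ the empty set works, by Theorem~\ref{thm:half}. For $\sigma>1/2$ the set $\mathcal H$ must contain $C_5$: with the weights $1/(3-\sigma)<1/2$, a proper subgraph $H$ of $C_5$ is bipartite, has $\alpha(H)\ge|V(H)|/2$ and is not heavy, and $C_5$ is a blowup of no smaller graph. Finiteness is the whole content of the statement, since every graph is a blowup of itself and so the set of all graphs has the property. We show that finiteness fails near $\sigma=1$.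

\begin{theorem}\label{thm:counter}
Let $8/9<\sigma<1$ and let $t\ge2$ be an integer. There are a graph $G$ with $\alpha(G)=3$ and a function $f\colon V(G)\to(0,\infty)$ with $f(v)\le1/(d(v)+1-\sigma)$ for all $v$ such that
\begin{itemize}
\item[(i)] $f(V(G))>3$;
\item[(ii)] $f(S)\le\alpha(G[S])$ for every proper subset $S\subsetneq V(G)$, and in particular $f(K)\le1$ for every clique $K$;
\item[(iii)] if a heavy subgraph of $G$ is isomorphic to a blowup of a graph $F$, then $|V(F)|\ge t$.
\end{itemize}
\end{theorem}

\begin{corollary}\label{cor:false}
The Conjecture is false. For $8/9<\sigma<1$, every set $\mathcal H$ with the property stated in it contains graphs of unbounded order, even if the property is required only for graphs $G$ with $\alpha(G)=3$.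
\end{corollary}

\begin{proof}
Suppose that all members of $\mathcal H$ have fewer than $t$ vertices, where $t\ge2$, and take $G$ and $f$ from Theorem~\ref{thm:counter}. By (ii), $f$ is a $\sigma$-weighting. By (iii), no heavy subgraph is a blowup of a member of $\mathcal H$. By (i), $\alpha(G)<f(V(G))$.
\end{proof}

Since (iii) covers all subgraphs, the corollary remains true if only induced subgraphs are excluded. Our second result, which does use subgraphs that are not induced, shows that no counterexample has smaller independence number.

\begin{theorem}\label{thm:two}
Let $\mathcal H_0$ be the set of all graphs on at most $520$ vertices, up to isomorphism, and let $\sigma<1$. If $f$ is a $\sigma$-weighting of a graph $G$ with $\alpha(G)\le2$, and $G$ has no heavy subgraph isomorphic to a blowup of a graph in $\mathcal H_0$, then $\alpha(G)\ge f(V(G))$.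
\end{theorem}

We have not tried to minimize the number $520$; what matters is that it does not depend on $\sigma$. The range $1/2<\sigma\le8/9$ of the Conjecture is not settled here.

Both proofs recognize blowups through twins. Two vertices $v,w$ of a graph $H$ are \emph{twins} if $N_H[v]=N_H[w]$.

\begin{lemma}\label{lem:twins}
Let $H$ be a graph.
\begin{itemize}
\item[(a)] If $H$ is isomorphic to a blowup of $F$ and has $t$ vertices no two of which are twins, then $|V(F)|\ge t$.
\item[(b)] If $V(H)$ is partitioned into $r$ nonempty cliques, and between any two of them $H$ contains all edges or none, then $H$ is isomorphic to a blowup of a graph on $r$ vertices.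
\end{itemize}
\end{lemma}

\begin{proof}
(a) Every vertex of $Q_x$ has closed neighborhood $Q_x\cup\bigcup_{xy\in E(F)}Q_y$, so the $t$ vertices lie in $t$ different cliques $Q_x$. (b) Let the vertices of $F$ be the $r$ parts, two parts being adjacent if $H$ contains all edges between them.
\end{proof}

\section{Cliques and one extra vertex}\label{sec:idea}

This section explains where the counterexample and the constant $8/9$ come from. The count of weights here is only a guide; it is done exactly in Section~\ref{sec:counter}. Throughout, $\varepsilon=1-\sigma$.

Example~\ref{ex:c5} consists of two cliques $A_i\cup\{b_i\}$, each weighing slightly less than $1$, and one vertex $u$ whose weight makes up for both deficits. Let us try the same with $k$ cliques $K_1,\dots,K_k$ of about $n$ vertices each, where $n$ is large. A clique on $n$ vertices, each with one outside neighbor, can be given weight $n/(n+\varepsilon)\approx1-\varepsilon/n$. A vertex $u$ joined to almost everything has degree about $kn$. The total weight is about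
\[
k-\frac{k\varepsilon}{n}+\frac1{kn},
\]
and this exceeds $k$ when $\varepsilon<1/k^2$. The thresholds are $\sigma=3/4$ for $k=2$, as in Example~\ref{ex:c5}, and $\sigma=8/9$ for $k=3$.

The vertex $u$ cannot be joined to all of $K_i$, because then $K_i\cup\{u\}$ would be a clique of weight about $1-\varepsilon/n+1/(kn)>1$. So $K_i=A_i\cup B_i$, where $u$ is joined to $A_i$ and not to $B_i$. To keep the independence number equal to $k$, we must add edges between the sets $B_i$ so that every \emph{transversal}, that is, every choice of one vertex from each $B_i$, contains an edge. If $|B_i|=t$, these edges raise the degrees of $kt$ vertices by less than $kt$ each and so cost weight $O(t^2/n^2)$ for fixed $k$. For $n$ much larger than $t$ this is negligible against the margin of order $1/n$. The edges between the sets $B_i$ are therefore free of charge, and we may use them to make the graph complicated.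

For $k=2$ nothing is gained: every transversal is an edge, $B_1$ is completely joined to $B_2$, and the graph is a blowup of $C_5$. For $k=3$ a transversal needs only one of three possible edges, so there is a choice. It is not enough, however, that the graph itself has many vertices that are pairwise not twins. The Conjecture allows us to delete edges, and deleting edges can create twins. What we need is a pattern that stays complicated in every subgraph in which all transversals still contain an edge. To keep $x,x'\in B_1$ apart, it suffices to have a vertex $y\in B_2$ such that $x'y$ is not an edge, while $xy$ is the only edge of some transversal and thus cannot be deleted. A cyclic comparison of indices achieves this for all pairs at once.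

Let $t\ge2$ and
\[
B_1=\{x_1,\dots,x_t\},\qquad B_2=\{y_1,\dots,y_t\},\qquad B_3=\{z_1,\dots,z_t\}.
\]
Let $T_t$ be the graph on $B_1\cup B_2\cup B_3$ with no edges inside the sets $B_i$ and with
\begin{equation}\label{eq:cross}
x_iy_j\in E\iff i<j,\qquad y_jz_k\in E\iff j<k,\qquad z_kx_i\in E\iff k\le i;
\end{equation}
see Figure~\ref{fig:T}.

\begin{figure}[ht]
\centering
\begin{tikzpicture}[every node/.style={circle,draw,inner sep=1.5pt}]
\foreach \i in {1,2,3} {
  \node (x\i) at (0,-\i) {$x_{\i}$};
  \node (y\i) at (2,-\i) {$y_{\i}$};
  \node (z\i) at (4,-\i) {$z_{\i}$};
  \node[dashed] (w\i) at (6,-\i) {$x_{\i}$};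
}
\foreach \i/\j in {1/2,1/3,2/3} {
  \draw (x\i)--(y\j); \draw (y\i)--(z\j); \draw (z\i)--(w\j);
}
\foreach \i in {1,2,3} { \draw (z\i)--(w\i); }
\end{tikzpicture}
\caption{The graph $T_3$, with the column $x_1,x_2,x_3$ drawn a second time (dashed) on the right. A vertex is joined to the vertices of larger index in the next column, and $z_k$ is also joined to $x_k$. Every triple $x_i,y_j,z_k$ contains an edge, and for $i<j$ the triple $x_i,y_j,z_j$ contains only the edge $x_iy_j$.}
\label{fig:T}
\end{figure}

For $t=2$ the edges are $x_1y_2$, $y_1z_2$, $z_1x_1$, $z_1x_2$ and $z_2x_2$. Six of the eight transversals $\{x_i,y_j,z_k\}$ have $k\le i$ and contain the edge $z_kx_i$. The other two are $\{x_1,y_1,z_2\}$, whose only edge is $y_1z_2$, and $\{x_1,y_2,z_2\}$, whose only edge is $x_1y_2$. So $x_1y_2$ cannot be deleted, $x_2y_2$ is absent, and $y_2$ tells $x_1$ from $x_2$ in every subgraph without an independent transversal. The general case is the same.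

\begin{lemma}\label{lem:T}
Let $t\ge2$.
\begin{itemize}
\item[(a)] Every transversal $\{x_i,y_j,z_k\}$ contains an edge of $T_t$.
\item[(b)] For $i<j$, the only edge of $T_t$ in $\{x_i,y_j,z_j\}$ is $x_iy_j$, and $x_jy_j$ is not an edge.
\item[(c)] For $i\ne j$ some vertex of $B_i$ is not adjacent to some vertex of $B_j$.
\item[(d)] In $T_t$, the vertices of $B_1\cup B_3$ have degree $t$ and those of $B_2$ have degree $t-1$.
\end{itemize}
\end{lemma}

\begin{proof}
(a) If none of the three pairs is an edge, then $j\le i$, $k\le j$ and $i<k$, so $k\le j\le i<k$, which is absurd. (b) By \eqref{eq:cross}, the edge $y_jz_j$ would need $j<j$, the edge $z_jx_i$ would need $j\le i$, and the edge $x_jy_j$ would need $j<j$. (c) The pairs $x_1y_1$, $y_1z_1$ and $z_2x_1$ are not edges. (d) The vertex $x_i$ has $t-i$ neighbors in $B_2$ and $i$ in $B_3$; the vertex $y_j$ has $j-1$ neighbors in $B_1$ and $t-j$ in $B_3$; the vertex $z_k$ has $t-k+1$ neighbors in $B_1$ and $k-1$ in $B_2$.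
\end{proof}

\section{The counterexample}\label{sec:counter}

We prove Theorem~\ref{thm:counter}. Fix $\varepsilon=1-\sigma\in(0,1/9)$ and $t\ge2$.

\subsection*{The graph}
Let $n>t$ be an integer, to be fixed below. Take a vertex $u$, disjoint sets $A_1,A_2,A_3$ of size $n$, and the sets $B_1,B_2,B_3$ of Section~\ref{sec:idea}. The edges of $G$ are the following: each $K_i=A_i\cup B_i$ is a clique; $u$ is adjacent to every vertex of $A_1\cup A_2\cup A_3$; and the edges of $T_t$ are present. There are no other edges. We shall use two consequences repeatedly: a vertex of $A_i$ has neighbors only in $K_i\cup\{u\}$, and $u$ has no neighbor in $B_1\cup B_2\cup B_3$.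

An independent set has at most one vertex in each $K_i$. If it has four vertices, it consists of $u$ and one vertex of each $K_i$; these three vertices are not adjacent to $u$, so they form an independent transversal of $B_1,B_2,B_3$, contrary to Lemma~\ref{lem:T}(a). One vertex from each $A_i$ gives an independent set of size $3$. Hence $\alpha(G)=3$.

\subsection*{The weights}
We have $d(u)=3n$ and $d(a)=(n+t-1)+1=n+t$ for $a\in A_i$. By Lemma~\ref{lem:T}(d), every vertex of $B_1\cup B_2\cup B_3$ has degree at most $(n+t-1)+t=n+2t-1$. Define
\[
f(a)=\frac1{n+t+\varepsilon}\ \ (a\in A_i),\qquad f(b)=\beta=\frac1{n+2t-1+\varepsilon}\ \ (b\in B_i),\qquad f(u)=\gamma=\frac1{3n+\varepsilon}.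
\]
Then $0<f(v)\le1/(d(v)+\varepsilon)$ for every $v$. Since $t<2t-1<2n$ and $n+2t-1\ge3t$, we have
\begin{equation}\label{eq:small}
\gamma<\beta<f(a)\quad(a\in A_i),\qquad 3t\beta<1 .
\end{equation}
The three cliques $K_i$ have the same weight $\kappa=n/(n+t+\varepsilon)+t\beta$, and
\begin{align*}
1-\kappa&=\frac{t+\varepsilon}{n+t+\varepsilon}-\frac{t}{n+2t-1+\varepsilon}
=\frac{(t+\varepsilon)(n+2t-1+\varepsilon)-t(n+t+\varepsilon)}{(n+t+\varepsilon)(n+2t-1+\varepsilon)}\\
&=\frac{\varepsilon n+t(t-1)+\varepsilon(2t-1)+\varepsilon^2}{(n+t+\varepsilon)(n+2t-1+\varepsilon)} .
\end{align*}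
The numerator is positive, so $\kappa<1$. As $n\to\infty$ with $t$ and $\varepsilon$ fixed, $3n(1-\kappa)\to3\varepsilon$ and $n\gamma\to1/3$. Since $3\varepsilon<1/3$, we can fix $n>t$ with
\begin{equation}\label{eq:margin}
0<3(1-\kappa)<\gamma .
\end{equation}
This is the only place where $\sigma>8/9$ is used; for $\sigma<8/9$ and large $n$ the second inequality is reversed and $G$ is not heavy. From \eqref{eq:margin} and $\gamma<1$ we get
\begin{equation}\label{eq:total}
3<f(V(G))=3\kappa+\gamma<4,
\end{equation}
which proves (i).

\subsection*{Proper subsets are not heavy}
The role of (ii) is to force a heavy subgraph to use all vertices. The reason it holds is that a union of $q$ of the cliques $K_i$ weighs less than $q$, and adding $u$ is more than offset by omitting any other vertex, since $u$ is the lightest one. The remaining sets meet many cliques but have small independence number; they must avoid the large sets $A_i$ and lose much more.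

Let $S\subsetneq V(G)$ be nonempty and let $\ell=\alpha(G[S])\in\{1,2,3\}$. Let $q$ be the number of cliques $K_i$ that meet $S$ and let $U$ be their union, so that $S\subseteq U\cup\{u\}$ and $f(U)=q\kappa$. We show that $f(S)<\ell$.

\emph{Case $q<\ell$.} Here $f(S)\le q\kappa+\gamma<q+1\le\ell$.

\emph{Case $q=\ell$.} If $u\notin S$, then $f(S)\le q\kappa<\ell$. Let $u\in S$. Then $S$ omits a vertex of $U$. For $q=3$ this holds because $S\ne V(G)$. For $q=1$, say $U=K_i$, the set $S$ is a clique containing $u$ and therefore omits all of $B_i$. For $q=2$, say $U=K_i\cup K_j$, Lemma~\ref{lem:T}(c) gives nonadjacent vertices $b\in B_i$ and $b'\in B_j$; the set $\{u,b,b'\}$ is independent and $\ell=2$, so $S$ omits $b$ or $b'$. By \eqref{eq:small} the omitted vertex has weight at least $\beta>\gamma$, so $f(S)\le q\kappa-\beta+\gamma<\ell$.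

\emph{Case $q>\ell=1$.} The set $S$ is a clique that meets two of the cliques $K_i$. A vertex of $S\cap A_i$ would be nonadjacent to a vertex of $S$ in some $K_j$ with $j\neq i$, so $S$ avoids $A_1\cup A_2\cup A_3$. Thus $S$ contains a vertex of some $B_i$, and hence $u\notin S$. So $S\subseteq B_1\cup B_2\cup B_3$ and $f(S)\le3t\beta<1$.

\emph{Case $q=3$, $\ell=2$.} If $S$ contained vertices $a\in A_i$ and $a'\in A_j$ with $i\ne j$, then $a$, $a'$ and any vertex of $S$ in the third clique would be independent. So $S$ meets at most one of the sets $A_1,A_2,A_3$, and $S\subseteq K_i\cup B_j\cup B_k\cup\{u\}$ for some ordering $i,j,k$ of $1,2,3$. By \eqref{eq:small}, $f(S)\le\kappa+2t\beta+\gamma<\kappa+3t\beta<2$.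

Since $q\le3$, these cases are exhaustive. A clique $K$ is a proper subset because $\alpha(G)=3$, so $f(K)\le1$. This proves (ii).

The assumption $t\ge2$ enters through Lemma~\ref{lem:T}(c), and (ii) fails without it. For $t=1$ the only edge between the sets $B_i$ is $z_1x_1$, and $K_1\cup K_3\cup\{u\}$ induces the graph of Example~\ref{ex:c5}, with independence number $2$ and weight $2\kappa+\gamma$, which exceeds $2$ when \eqref{eq:margin} holds.

\subsection*{Heavy subgraphs have many vertices that are not twins}
Let $H$ be a heavy subgraph of $G$. Deleting edges does not decrease the independence number, so $f(V(H))>\alpha(H)\ge\alpha(G[V(H)])$, and (ii) forces $V(H)=V(G)$. By \eqref{eq:total}, $\alpha(H)<4$.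

Let $i<j$. By Lemma~\ref{lem:T}(b), and since $u$ has no neighbor in the sets $B_1,B_2,B_3$, the only edge of $G$ in $\{u,x_i,y_j,z_j\}$ is $x_iy_j$. As $\alpha(H)\le3$, this edge belongs to $H$. On the other hand $x_jy_j$ is not an edge of $G$, hence not of $H$. So $y_j\in N_H[x_i]\setminus N_H[x_j]$, and no two of $x_1,\dots,x_t$ are twins in $H$. If $H$ is isomorphic to a blowup of $F$, Lemma~\ref{lem:twins}(a) gives $|V(F)|\ge t$. This proves (iii) and completes the proof of Theorem~\ref{thm:counter}. \qed

\section{Independence number two}\label{sec:two}

The proof of Theorem~\ref{thm:two} has two parts. First, the weights force a heavy graph with $\alpha=2$ to consist of two cliques and at most eight further vertices. The edges between the two cliques may still form an arbitrary bipartite graph. Second, we delete all of these edges except the ones needed to keep $\alpha\le2$; what is left depends only on how vertices are attached to the eight exceptional ones.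

\subsection*{Two cliques and a bounded set}
When $\alpha(G)\le2$, the nonneighbors of any vertex $v$ form a clique $C$, which has weight at most $1$. If $G$ has weight above $2$, then $N[v]$ has weight above $1$. For $v$ of minimum degree $\delta$, the set $N[v]$ has $\delta+1$ vertices of weight at most $1/(\delta+1-\sigma)$, so there is little room, and $N[v]$ should be close to a clique. The number of missing edges is the wrong measure of closeness: in Example~\ref{ex:c5} with $v=b_1$, the $n$ pairs joining $b_2$ to $A_1$ are all missing from $N(v)=A_1\cup\{b_2\}$, but removing the single vertex $b_2$ leaves a clique. The right measure is the number of \emph{disjoint} missing edges. Recall that the matching number of a graph $R$ is the largest number $s$ of pairwise disjoint edges, and that the $2s$ ends of such a matching meet every edge of $R$, since an edge avoiding them would extend the matching.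

\begin{lemma}\label{lem:structure}
Let $0<\sigma<1$, let $\alpha(G)\le2$, and let $f$ be a $\sigma$-weighting of $G$ with $f(V(G))>2$. Then $V(G)$ is the disjoint union of two cliques $K$, $C$ and a set $Y$ with $|Y|\le8$.
\end{lemma}

\begin{proof}
Let $v$ be a vertex of minimum degree $\delta$. Put $m=|N[v]|=\delta+1$, $C=V(G)\setminus N[v]$ and $n=|C|$. Two nonadjacent vertices of $C$ would form an independent triple with $v$, so $C$ is a clique. Hence $f(C)\le1$ and $f(N[v])>1$. Let $R$ be the graph on $N(v)$ whose edges are the pairs that are not adjacent in $G$, and let $s$ be its matching number. We claim that $s\le4$. Then let $Y$ be the set of ends of a maximum matching of $R$ and $K=N[v]\setminus Y$; the set $K\setminus\{v\}$ spans no edge of $R$ and $v$ is adjacent to all of it, so $K$ is a clique, and the lemma follows.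

To prove the claim, assume $s\ge2$ and fix a maximum matching of $R$. As $R$ has an edge, $\delta\ge2$ and $m\ge3$. The basic fact is that for an edge $yy'$ of $R$,
\begin{equation}\label{eq:cover}
\text{every vertex of } C \text{ is adjacent to } y \text{ or to } y',
\end{equation}
because $\alpha(G)\le 2$. It follows that each matching edge raises the degree of every vertex of $C$ and pushes $f(C)$ below $1$ by roughly $s/n$, whereas $f(N[v])$ exceeds $1$ by at most about $1/m$. This bounds $s$ only if $n$ is not much larger than $m$, so we establish that first, using \eqref{eq:cover} from the other side: if $C$ is large, then $y$ or $y'$ has large degree and small weight.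

\emph{Step 1: $n\le2m-2$.} For $y\in N[v]$ let $e(y)=d(y)-\delta\ge0$, so that $f(y)\le1/(m-\sigma+e(y))$. Let $h(x)=x/(m-\sigma+x)$ for $x\ge0$. Multiplying $1<f(N[v])$ by $m-\sigma$ gives
\[
m-\sigma<\sum_{y\in N[v]}\frac{m-\sigma}{m-\sigma+e(y)}=\sum_{y\in N[v]}\bigl(1-h(e(y))\bigr)=m-\sum_{y\in N[v]}h(e(y)),
\]
and therefore
\begin{equation}\label{eq:budget}
\sum_{y\in N[v]}h(e(y))<\sigma<1 .
\end{equation}
A vertex $y\in N(v)$ is adjacent to $v$, to $\delta-1-d_R(y)$ vertices of $N(v)$, and to $d_C(y)=|N(y)\cap C|$ vertices of $C$, so $e(y)=d_C(y)-d_R(y)$. Let $yy'$ be an edge of $R$. By \eqref{eq:cover}, $d_C(y)+d_C(y')\ge n$. A triangle of $R$ would be an independent triple of $G$, so $y$ and $y'$ have no common neighbor in $R$, and $d_R(y)+d_R(y')\le|N(v)|=m-1$. Hence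
\[
e(y)+e(y')\ge g,\qquad\text{where } g=n-m+1 .
\]
If $g\le0$, then $n\le m-1\le2m-2$. Let $g>0$. The function $h$ is nonnegative and increasing, and for $x,x'\ge0$,
\[
h(x)+h(x')\ge\frac{x}{m-\sigma+x+x'}+\frac{x'}{m-\sigma+x+x'}=h(x+x').
\]
So each of the $s$ matching edges contributes at least $h(g)$ to the sum in \eqref{eq:budget}, and $sg<m-\sigma+g$. With $s\ge2$ this gives $g\le(s-1)g<m-\sigma<m$. Since $g$ is an integer, $g\le m-1$, that is, $n\le2m-2$.

\emph{Step 2: $s\le4$.} By \eqref{eq:cover}, every vertex of $C$ has at least $s$ neighbors in $N(v)$, so its degree is at least $n-1+s$, and $f(C)\le n/(n+s-\sigma)$. Also $f(N[v])\le m/(m-\sigma)$, since all degrees are at least $m-1$. From $f(N[v])-1>1-f(C)$ we obtain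
\[
\frac{\sigma}{m-\sigma}>\frac{s-\sigma}{n+s-\sigma}.
\]
Clearing denominators gives $\sigma n+\sigma s-\sigma^2>s(m-\sigma)-\sigma m+\sigma^2$, that is, $s(m-2\sigma)<\sigma(n+m-2\sigma)$. Since $m-2\sigma>m-2\ge1$, Step~1 yields
\[
s<\sigma\Bigl(1+\frac{n}{m-2\sigma}\Bigr)<1+\frac{2m-2}{m-2}=3+\frac2{m-2}\le5 . \qedhere
\]
\end{proof}

\subsection*{Deleting the unnecessary edges}
The next lemma does not involve weights.

\begin{lemma}\label{lem:prune}
Let $\alpha(G)\le2$ and let $V(G)$ be the disjoint union of two cliques $K$, $C$ and a set $Y$. Then $G$ has a spanning subgraph $H$ with $\alpha(H)\le2$ that is isomorphic to a blowup of a graph on at most $|Y|+2\cdot2^{|Y|}$ vertices.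
\end{lemma}

\begin{proof}
An edge $xw$ with $x\in K$ and $w\in C$ is needed only if some third vertex is adjacent to neither end, and such a vertex lies in $Y$ because $K$ and $C$ are cliques. Accordingly, let $H$ have vertex set $V(G)$, all edges of $G$ inside $K\cup Y$, all edges of $G$ inside $C\cup Y$, and exactly those pairs $xw$ with $x\in K$, $w\in C$ for which some $y\in Y$ is adjacent in $G$ to neither $x$ nor $w$. Such a pair is an edge of $G$, since otherwise $\{x,w,y\}$ would be independent in $G$. So $H$ is a subgraph of $G$.

Suppose that $H$ has an independent triple. It has at most one vertex in $K$ and at most one in $C$. If it misses $C$ or $K$, it lies in $K\cup Y$ or in $C\cup Y$, where $H$ and $G$ agree; this contradicts $\alpha(G)\le2$. Otherwise it is $\{x,w,y\}$ with $x\in K$, $w\in C$, $y\in Y$. Then $y$ is adjacent to neither $x$ nor $w$ in $H$, hence in $G$, and so $xw\in E(H)$ by construction, a contradiction. Thus $\alpha(H)\le2$.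

Partition $K$ into classes according to the set $N(x)\cap Y$, do the same for $C$, and let each vertex of $Y$ be a class by itself. There are at most $2^{|Y|}+2^{|Y|}+|Y|$ nonempty classes, and each is a clique of $H$. Two classes inside $K$, or two inside $C$, are completely joined. Two classes inside $Y$ are single vertices. A vertex $y\in Y$ is adjacent to all or none of a class in $K$ or $C$, by the definition of the classes. For $x\in K$ and $w\in C$, the pair $xw$ is an edge of $H$ if and only if $(N(x)\cap Y)\cup(N(w)\cap Y)\ne Y$, and this depends only on the classes of $x$ and $w$. Lemma~\ref{lem:twins}(b) applies.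
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:two}]
A $\sigma$-weighting is a $\sigma'$-weighting for $\sigma\le \sigma'<1$, so we may assume $0<\sigma<1$. Suppose that $f(V(G))>\alpha(G)$. If $\alpha(G)=0$, then $G$ has no vertices and $f(V(G))=0$. If $\alpha(G)=1$, then $V(G)$ is a clique and $f(V(G))\le1$. So $\alpha(G)=2$ and $f(V(G))>2$. Lemmas~\ref{lem:structure} and~\ref{lem:prune} give a spanning subgraph $H$ with $\alpha(H)\le2$ that is isomorphic to a blowup of a graph on at most $8+2\cdot2^8=520$ vertices. It is heavy, since $f(V(H))=f(V(G))>2\ge\alpha(H)$. This contradicts the hypothesis.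
\end{proof}

\begin{remark}
The graph of Theorem~\ref{thm:counter} is the union of three cliques and the single vertex $u$, so it has the shape that Lemma~\ref{lem:structure} suggests for independence number $3$. It is the analogue of Lemma~\ref{lem:prune} that breaks down. With two cliques, a vertex $y$ and two of its nonneighbors $x\in K$, $w\in C$ determine the edge $xw$ that has to be kept, so the kept edges are read off from the neighborhoods in $Y$. With three cliques, all vertices of $B_1\cup B_2\cup B_3$ have the same empty neighborhood in $Y=\{u\}$, and a transversal asks only for one of three edges; which of them is available depends on the indices.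
\end{remark}

\begin{thebibliography}{1}

\bibitem{KP}
Tom Kelly and Luke Postle, \emph{Improving the Caro-Wei bound and applications to Tur\'{a}n stability}, arXiv:2407.17363 (2024).

\end{thebibliography}
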